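\title{Coupled embeddings that need $2p+2q-2$ dimensions}

\begin{abstract}
Every product of a $p$-manifold and a $q$-manifold has a coupled embedding into $\mathbb{R}^{2p+2q-2}$. We show that this bound is attained with $p,q>1$: it is sharp for $(\mathbb{RP}^{2^j}\times S^1)\times\mathbb{RP}^{2^k}$ whenever $1\le k\le j$, and for the product of any closed nonorientable $3$-manifold with any closed nonorientable surface. The proof gives a lower bound for all closed manifolds in terms of dual Stiefel--Whitney classes. We also restrict the pairs $(p,q)$ for which the bound can be attained, and determine them for $2\le p,q\le 6$.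
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Manifolds are smooth, Hausdorff, second countable, nonempty and without boundary; \emph{closed} means compact. Let $M$ and $N$ be manifolds of dimensions $p\ge 1$ and $q\ge 1$. For a map $f\colon M\times N\to\mathbb{R}^d$ put
\[
\delta f(x_1,x_2;y_1,y_2)=f(x_1,y_1)+f(x_2,y_2)-f(x_1,y_2)-f(x_2,y_1).
\]
A continuous map $f$ is a \emph{coupled embedding} if $\delta f(x_1,x_2;y_1,y_2)\ne 0$ whenever $x_1\ne x_2$ and $y_1\ne y_2$. In other words, the four corners of an axis-aligned rectangle $\{x_1,x_2\}\times\{y_1,y_2\}$ are never sent to the corners of a parallelogram, degenerate or not. Let $d(M,N)$ be the smallest $d$ for which a coupled embedding $M\times N\to\mathbb{R}^d$ exists. Then $d(M,N)=d(N,M)$, and a coupled embedding into $\mathbb{R}^{d}$ is one into $\mathbb{R}^{d'}\supset\mathbb{R}^d$ for every $d'\ge d$.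

The mixed difference $\delta f$ vanishes identically for uncoupled maps $f(x,y)=g(x)+h(y)$, so it measures how the two variables interact. The condition says that for each pair $x_1\ne x_2$ the map $y\mapsto f(x_1,y)-f(x_2,y)$ is injective on $N$, and symmetrically for $M$. Hence, if $e(X)$ denotes the smallest $n$ for which $X$ has a continuous injection into $\mathbb{R}^n$,
\begin{equation}\label{eq:trivial}
d(M,N)\ge\max\{e(M),e(N)\}.
\end{equation}
In the other direction, one injects $M$ and $N$ into Euclidean spaces and applies a bilinear map without zero divisors. Whitney's embeddings $M\subset\mathbb{C}^p$ and $N\subset\mathbb{C}^q$, followed by multiplication of complex polynomials, give the bound of Frick and Harrison \cite{FH},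
\begin{equation}\label{eq:upper}
d(M,N)\le 2p+2q-2,
\end{equation}
whose proof we recall in Section~\ref{sec:bilinear}. For $p=1$ the right side is $2q$, and \eqref{eq:trivial} alone can show that it is attained: $d(S^1,S^1)=2$ because the circle does not inject into the line, and Remark~\ref{rem:p1} gives examples with $q=2^k$. For $p,q>1$ the right side of \eqref{eq:upper} exceeds both $2p$ and $2q$, and \eqref{eq:trivial} is of no use. The problem, posed in \cite{FH}, is this:
\begin{quote}
\emph{Do there exist $p>1$, $q>1$ and manifolds $M$, $N$ of dimensions $p$, $q$ with $d(M,N)=2p+2q-2$?}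
\end{quote}

There is reason to guess that the answer is no. One would look for examples among manifolds that need all of Whitney's dimensions, $e(M)=2p$ and $e(N)=2q$. For $p,q>1$ this forces $p$ and $q$ to be powers of $2$ (Theorem~\ref{thm:E} below), hence even, and then quaternionic polynomials improve \eqref{eq:upper} to $2p+2q-4$. If instead $e(M)<2p$ and $e(N)<2q$, real polynomials improve it to $2p+2q-3$. What is left is the unsymmetric case in which $p$ is odd and $e(N)=2q$. There no such improvement is in sight. For $p=3$, $q=2$, injections into $\mathbb{R}^5$ and $\mathbb{R}^4$ and polynomials over $\mathbb{R}$, $\mathbb{C}$, $\mathbb{H}$, $\mathbb{O}$ give the bounds $5+4-1$, $6+4-2$, $8+4-4$, $8+8-8$, all equal to $8=2p+2q-2$. This is where the examples are.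

\begin{theorem}\label{thm:main}
Let $1\le k\le j$, $p=2^j+1$, $q=2^k$, $M=\mathbb{RP}^{2^j}\times S^1$ and $N=\mathbb{RP}^{2^k}$. Then $d(M,N)=2p+2q-2$. For example, $d(\mathbb{RP}^2\times S^1,\mathbb{RP}^2)=8$.
\end{theorem}

So the answer is yes. The theorem comes from a general lower bound. All homology and cohomology has coefficients in $\mathbb{F}_2$. The total Stiefel--Whitney class $w(TX)=1+w_1+w_2+\cdots$ of a manifold $X$ is invertible in $H^*(X)$, since classes of positive degree are nilpotent; its inverse $\bar w(X)=\sum_i\bar w_i(X)$ is the \emph{total dual Stiefel--Whitney class}. For closed $X$ put $\sigma(X)=\max\{i:\bar w_i(X)\ne0\}$. For $r,s\ge1$ the \emph{Hopf--Stiefel number} is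
\[
r\circ s=\min\{n:(x+y)^n=0\text{ in }\mathbb{F}_2[x,y]/(x^r,y^s)\}.
\]

\begin{theorem}\label{thm:lower}
For closed manifolds $M$ and $N$ of dimensions $p$ and $q$,
\[
d(M,N)\ge(p+\sigma(M)+1)\circ(q+\sigma(N)+1).
\]
In particular, if $p=2^j+1$, $q=2^k$ and $1\le k\le j$, then all closed $M$, $N$ with $\bar w_{p-2}(M)\ne0$ and $\bar w_{q-1}(N)\ne0$ satisfy $d(M,N)=2p+2q-2$. For example, $d(M,N)=8$ for every closed nonorientable $3$-manifold $M$ and every closed nonorientable surface $N$.
\end{theorem}

The improvements of \eqref{eq:upper} mentioned above can be pushed further.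

\begin{theorem}\label{thm:restrict}
Let $p,q\ge2$ and suppose that $d(M,N)=2p+2q-2$ for some manifolds $M$, $N$ of dimensions $p$, $q$. Then, after possibly exchanging the roles of $M$ and $N$, the dimension $p\ge3$ is odd and $q=2^k$ with $k\ge1$. Moreover:
\begin{enumerate}
\item[(a)] if $q\ge4$, then $p\equiv1\pmod 4$;
\item[(b)] if $q\ge8$, then $p\ne5$;
\item[(c)] $N$ has no continuous injection into $\mathbb{R}^{2q-1}$, and $M$ has none into $\mathbb{R}^{2p-2}$.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:small}
For $2\le p,q\le6$, the equality $d(M,N)=2p+2q-2$ holds for some $M$, $N$ of dimensions $p$, $q$ exactly when $\{p,q\}$ is $\{2,3\}$, $\{2,5\}$ or $\{4,5\}$. For $p=3$ the only $q>1$ is $q=2$. For $p=5$ the only $q>1$ are $q=2$ and $q=4$.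
\end{corollary}

We do not settle the pairs of dimensions that are neither covered by Theorem~\ref{thm:main} nor excluded by Theorem~\ref{thm:restrict}, for example $(7,2)$.

The lower bound has two independent parts. Section~\ref{sec:obstruction} turns a coupled embedding into the relation $(a+b)^d=0$, where $a$ and $b$ are degree-one classes on the spaces of unordered pairs of points of $M$ and of $N$. Section~\ref{sec:blowup} finds nonzero powers of $a$ by blowing up the diagonal. Section~\ref{sec:proofs} combines the two, and Section~\ref{sec:restrict} proves Theorem~\ref{thm:restrict}. The embedding theorems quoted there are not used for Theorems~\ref{thm:main} and~\ref{thm:lower}.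

\section{Nonsingular bilinear maps}\label{sec:bilinear}

A bilinear map $\beta\colon\mathbb{R}^r\times\mathbb{R}^s\to\mathbb{R}^n$ is \emph{nonsingular} if $\beta(u,v)=0$ implies $u=0$ or $v=0$.

\begin{lemma}\label{lem:bilinear}
If $g\colon M\to\mathbb{R}^r$ and $h\colon N\to\mathbb{R}^s$ are continuous injections and $\beta\colon\mathbb{R}^r\times\mathbb{R}^s\to\mathbb{R}^n$ is nonsingular, then $d(M,N)\le n$.
\end{lemma}

\begin{proof}
For $f(x,y)=\beta(g(x),h(y))$, bilinearity gives
\[
\delta f(x_1,x_2;y_1,y_2)=\beta\bigl(g(x_1)-g(x_2),\,h(y_1)-h(y_2)\bigr),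
\]
which is nonzero when $x_1\ne x_2$ and $y_1\ne y_2$.
\end{proof}

\begin{lemma}\label{lem:poly}
Let $m\in\{1,2,4,8\}$ and $u,v\ge1$. There is a nonsingular bilinear map $\mathbb{R}^{mu}\times\mathbb{R}^{mv}\to\mathbb{R}^{mu+mv-m}$.
\end{lemma}

\begin{proof}
Let $\mathbb{K}$ be the algebra $\mathbb{R}$, $\mathbb{C}$, $\mathbb{H}$ or $\mathbb{O}$ of dimension $m$. Its norm is multiplicative, so it has no zero divisors. Multiply polynomials in a central variable: $(z_0,\dots,z_{u-1})$ and $(z'_0,\dots,z'_{v-1})$ go to the element of $\mathbb{K}^{u+v-1}$ whose $n$th coordinate is $\sum_{i+l=n}z_iz'_l$. If both arguments are nonzero and $i_0$, $l_0$ are the largest indices with $z_{i_0}\ne0$, $z'_{l_0}\ne0$, then the coordinate with index $i_0+l_0$ is $z_{i_0}z'_{l_0}\ne0$.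
\end{proof}

\begin{proposition}\label{prop:upper}
For all $M$ and $N$ we have $d(M,N)\le2p+2q-2$. If $p$ and $q$ are both even, then $d(M,N)\le2p+2q-4$.
\end{proposition}

\begin{proof}
By Whitney's embedding theorem, a $p$-manifold with $p\ge1$ embeds in $\mathbb{R}^{2p}$. Apply Lemma~\ref{lem:bilinear} to $M\subset\mathbb{R}^{2p}$, $N\subset\mathbb{R}^{2q}$ and the map of Lemma~\ref{lem:poly} with $m=2$, or with $m=4$ if $4$ divides $2p$ and $2q$.
\end{proof}

\section{The obstruction $(a+b)^d$}\label{sec:obstruction}

The map $\delta f$ changes sign when $x_1,x_2$ are exchanged, and also when $y_1,y_2$ are exchanged. A nowhere zero map with such symmetries is a nowhere zero section of a vector bundle, and Stiefel--Whitney classes obstruct these. We use the following textbook facts about real vector bundles over manifolds.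
\begin{enumerate}
\item[(W1)] The class $w(V)=1+w_1(V)+\dots+w_r(V)$ of a bundle of rank $r$ is natural under pullback, multiplicative under direct sums, and equal to $1$ for trivial bundles. If $V$ has a nowhere zero section, then $V$ has a trivial summand of rank one, so $w_r(V)=0$.
\item[(W2)] If $\ell$ is a line bundle and $V$ has rank $r$, then $w_r(V\otimes\ell)=\sum_{i=0}^r w_i(V)\,w_1(\ell)^{r-i}$. For $r=1$ this reads $w_1(V\otimes\ell)=w_1(V)+w_1(\ell)$.
\item[(W3)] $H^*(\mathbb{RP}^n)=\mathbb{F}_2[x]/(x^{n+1})$, where $x$ is $w_1$ of the tautological line bundle, and $w(T\mathbb{RP}^n)=(1+x)^{n+1}$. A manifold $X$ is orientable if and only if $w_1(TX)=0$.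
\item[(W4)] Let $\ell$ be a smooth line bundle over a closed $n$-manifold $W$, with a smooth section that is transverse to the zero section and has zero set $E$. Then $w_1(\ell)$ is Poincar\'e dual to $E$: $\langle w_1(\ell)\gamma,[W]\rangle=\langle\gamma|_E,[E]\rangle$ for all $\gamma\in H^{n-1}(W)$.
\end{enumerate}

Let $C$ be a manifold with a free involution $\tau$. The \emph{associated line bundle} over $B=C/\tau$ is $L=C\times\mathbb{R}/\bigl((c,\theta)\sim(\tau c,-\theta)\bigr)$. Its sections are the odd functions on $C$: a function $g$ with $g\circ\tau=-g$ corresponds to the section $[c]\mapsto[c,g(c)]$. An equivariant map $C'\to C$ induces a map $B'\to B$ that pulls $L$ back to $L'$. For the antipodal involution of $S^n$, the map $[v,\theta]\mapsto\theta v$ identifies $L$ with the tautological bundle of $\mathbb{RP}^n$.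

For a manifold $X$ of positive dimension let $C(X)=\{(x_1,x_2)\in X\times X:x_1\ne x_2\}$ with the swap $\tau(x_1,x_2)=(x_2,x_1)$, let $B(X)=C(X)/\tau$ be the space of unordered pairs, let $L_X$ be the associated line bundle, and let $a_X=w_1(L_X)\in H^1(B(X))$. This class obstructs injections.

\begin{lemma}\label{lem:inj}
If $X$ has a continuous injection into $\mathbb{R}^n$, then $a_X^n=0$. In particular, $a_X^{2p}=0$ for a $p$-manifold $X$. For $X=\mathbb{R}^r$ we have $a_X^{r}=0$ and $a_X^{r-1}\ne0$.
\end{lemma}

\begin{proof}
For an injection $g$, the odd map $(x_1,x_2)\mapsto g(x_1)-g(x_2)$ is a nowhere zero section of $L_X^{\oplus n}$, so $a_X^n=w_n(L_X^{\oplus n})=0$ by (W1). The equivariant map $S^{r-1}\to C(\mathbb{R}^r)$, $v\mapsto(v,-v)$, pulls $a_X^{r-1}$ back to $x^{r-1}\ne0$ in $H^{r-1}(\mathbb{RP}^{r-1})$.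
\end{proof}

The same argument with two involutions obstructs coupled embeddings. Write $a=a_M$ and $b=a_N$.

\begin{proposition}\label{prop:obstruction}
If $a^i\ne0$, $b^l\ne0$ and $\binom{i+l}{i}$ is odd, then $d(M,N)>i+l$. Consequently, if $a^{r-1}\ne0$ and $b^{s-1}\ne0$, then $d(M,N)\ge r\circ s$.
\end{proposition}

\begin{proof}
Let $d=i+l$ and suppose that $d(M,N)\le d$, so that there is a coupled embedding $f\colon M\times N\to\mathbb{R}^d$. Let $\ell$ be the tensor product of the pullbacks of $L_M$ and $L_N$ to $B(M)\times B(N)$. The map $[c,\theta]\otimes[c',\theta']\mapsto[c,c',\theta\theta']$ identifies $\ell$ with the quotient of $C(M)\times C(N)\times\mathbb{R}$ by $(c,c',\theta)\sim(\tau c,c',-\theta)\sim(c,\tau c',-\theta)$. So sections of $\ell$ are functions on $C(M)\times C(N)$ that are odd in each variable, and $\delta f$ is a nowhere zero section of $\ell^{\oplus d}$. By (W1) and (W2),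
\[
0=w_d(\ell^{\oplus d})=(a\times1+1\times b)^d=\sum_{m=0}^d\binom dm\,a^m\times b^{d-m}.
\]
Over a field, cohomology is dual to homology, so there are $\mu\in H_i(B(M))$ and $\nu\in H_l(B(N))$ with $\langle a^i,\mu\rangle=\langle b^l,\nu\rangle=1$. Since $\langle a^m\times b^{d-m},\mu\times\nu\rangle=\langle a^m,\mu\rangle\langle b^{d-m},\nu\rangle$ vanishes for $m\ne i$ by degree, evaluation on $\mu\times\nu$ gives $0=\binom di=1$ in $\mathbb{F}_2$, a contradiction.

For the second claim let $n=(r\circ s)-1\ge0$. Then $(x+y)^n\ne0$ in $\mathbb{F}_2[x,y]/(x^r,y^s)$, so there are $i\le r-1$ and $l\le s-1$ with $i+l=n$ and $\binom ni$ odd. As $a^{r-1}$ is a multiple of $a^i$, we have $a^i\ne0$, and likewise $b^l\ne0$. Hence $d(M,N)>n$.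
\end{proof}

\begin{example}
For $M=\mathbb{R}^2$ and $N=\mathbb{R}^3$ we have $a\ne0$, $b^2\ne0$ and $\binom31=3$, so $d(\mathbb{R}^2,\mathbb{R}^3)>3$. Lemma~\ref{lem:poly} gives a nonsingular map $\mathbb{R}^2\times\mathbb{R}^4\to\mathbb{R}^4$, so $d(\mathbb{R}^2,\mathbb{R}^3)=4$. Here the obstruction sees more than \eqref{eq:trivial}, which gives only $3$.
\end{example}

The proposition tells us what to look for. To reach $2p+2q-2$ we need $i+l=2p+2q-3$, and Lemma~\ref{lem:inj} forces $i\le2p-1$ and $l\le2q-1$. Up to exchanging $M$ and $N$, the only choice is $i=2p-2$, $l=2q-1$: the class $b$ must have its largest conceivable nonzero power, while $a$ may fall short by one. The parity condition is decided by Lucas's theorem: $\binom nm$ is odd if and only if every binary digit of $m$ is at most the corresponding digit of $n$.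

\begin{lemma}\label{lem:lucas}
Let $p\ge1$ and $q=2^k$. Then $\binom{2p+2q-3}{2q-1}$ is odd if and only if $p\equiv1\pmod{2^k}$. For $p=2^j+1$ this holds if and only if $j\ge k$.
\end{lemma}

\begin{proof}
The number $2q-1=2^{k+1}-1$ has digit $1$ exactly in the places $0,\dots,k$. So the coefficient is odd if and only if $(2p-2)+(2^{k+1}-1)\equiv2^{k+1}-1\pmod{2^{k+1}}$, that is, $2^k\mid p-1$.
\end{proof}

\section{Powers of $a_X$ for a closed manifold}\label{sec:blowup}

It remains to find manifolds with high nonzero powers of $a_X$.

\begin{proposition}\label{prop:height}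
Let $X$ be a closed $p$-manifold with $\bar w_k(X)\ne0$. Then $a_X^{p+k}\ne0$ in $H^{p+k}(B(X))$.
\end{proposition}

Compactness cannot be dropped: $\bar w_0=1$ for every manifold, but $a_X^p=0$ for $X=\mathbb{R}^p$. The difficulty is that $B(X)$ itself is not compact, so it has no fundamental class on which to evaluate. We shall map a closed manifold into $B(X)$ and evaluate there.

\subsection*{The circle}
Let $X=\mathbb{R}/\mathbb{Z}$ and $k=0$, so the claim is $a_X\ne0$. Fix a small $\varepsilon>0$ and consider the following path in $C(X)$. Start at $(-\varepsilon/2,\varepsilon/2)$ and slide to $(0,2\varepsilon)$. Keep the first point fixed and let the second run around the circle until the pair is $(0,-2\varepsilon)$. Then slide to $(\varepsilon/2,-\varepsilon/2)$. The end point is the swap of the starting point. So the path closes up to a loop in $B(X)$ over which the double cover $C(X)\to B(X)$ is connected; $L_X$ restricts to the M\"obius bundle, and $a_X$ takes the value $1$ on the loop. On the line the second point cannot pass from one side of the first point to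 the other, and indeed $a_{\mathbb{R}}=0$.

The example has two ingredients. The second point sweeps out the complement of a small ball about the first point, and this complement is compact. Near the boundary sphere the pair is recentered, so that antipodal boundary points give the same unordered pair and can be glued. In general we do this for all positions of the first point at once.

\subsection*{Reduction to the projectivized tangent bundle}
Let $\pi\colon P(TX)\to X$ be the bundle whose fiber over $z$ is the projective space of lines in $T_zX$, let $\lambda\subset\pi^*TX$ be the tautological line bundle, and let $t=w_1(\lambda)$. The total space $P(TX)$ is a closed manifold of dimension $2p-1$.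

\begin{lemma}\label{lem:reduction}
Let $X$ be a closed connected $p$-manifold, $0\le k\le p$, and $\gamma\in H^{p-k}(X)$. If $\langle t^{p+k-1}\,\pi^*\gamma,[P(TX)]\rangle=1$, then $a_X^{p+k}\ne0$.
\end{lemma}

\begin{proof}
Fix a Riemannian metric. Since $X$ is compact, its injectivity radius $\iota$ is positive, and $(z,v)\mapsto(z,\exp_zv)$ is a diffeomorphism from $\{(z,v)\in TX:|v|<\iota\}$ onto $\{(z,x):\operatorname{dist}(z,x)<\iota\}$ with $\operatorname{dist}(z,\exp_zv)=|v|$. Choose $\varepsilon>0$ with $2\varepsilon<\iota$ and put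
\[
Y=\{(z,x)\in X\times X:\operatorname{dist}(z,x)\ge\varepsilon\}.
\]
This is a compact $2p$-manifold whose boundary we identify with the sphere bundle $S=\{(z,v):|v|=\varepsilon\}$. Let $A(z,v)=(z,-v)$ on $S$, so that $S/A=P(TX)$.

\emph{Step 1: recentering.} The inclusion $Y\subset C(X)$ does not turn $A$ into the swap, since $A$ fixes the first point. We correct it near $S$. Let $\Phi\colon Y\to C(X)$ be the inclusion where $\operatorname{dist}(z,x)\ge2\varepsilon$, and for $\varepsilon\le|v|\le2\varepsilon$ put
\[
\Phi(z,\exp_zv)=\bigl(\exp_z(-\alpha v),\,\exp_z((1-\alpha)v)\bigr),\qquad\alpha=1-\frac{|v|}{2\varepsilon}\in[0,\tfrac12].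
\]
The vectors $-\alpha v$ and $(1-\alpha)v$ differ by $v\ne0$ and have norm at most $2\varepsilon<\iota$, so the two points are distinct. For $|v|=2\varepsilon$ we have $\alpha=0$ and the two definitions agree, so $\Phi$ is continuous. On $S$ we have $\alpha=\frac12$ and $\Phi(z,v)=(\exp_z(-v/2),\exp_z(v/2))$, hence $\Phi\circ A=\tau\circ\Phi$ on $S$.

\emph{Step 2: a closed manifold with a free involution.} The map $\Phi$ now descends to a map from $Y/A$, the space $Y$ with antipodal boundary points glued, to $B(X)$. To control the pullback of $L_X$ it is easier to build the double cover first. Let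
\[
\widetilde W=Y\times\{\pm1\}\big/\bigl((\xi,\eta)\sim(A\xi,-\eta)\text{ for }\xi\in S\bigr),\qquad T[\omega,\eta]=[\omega,-\eta].
\]
Thus $\widetilde W$ consists of two copies of $Y$ glued along their boundaries by $A$, and $T$ exchanges the copies. Let $\kappa\colon S\times[0,\varepsilon)\to Y$, $\kappa((z,v),\rho)=(z,\exp_z((1+\rho/\varepsilon)v))$, be the radial collar. The map $S\times(-\varepsilon,\varepsilon)\to\widetilde W$ given by
\[
(\xi,\rho)\mapsto[\kappa(\xi,\rho),+1]\ \text{ for }\rho\ge0,\qquad(\xi,\rho)\mapsto[\kappa(A\xi,-\rho),-1]\ \text{ for }\rho\le0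
\]
is well defined at $\rho=0$ and is a homeomorphism onto a neighborhood of the seam. Together with the two copies of the interior of $Y$ it makes $\widetilde W$ a closed smooth $2p$-manifold. In this chart $T(\xi,\rho)=(A\xi,-\rho)$, so $T$ is smooth and free. Hence $W=\widetilde W/T$ is a closed smooth $2p$-manifold, and the associated line bundle $\ell$ over $W$ is smooth. (The manifold $W=Y/A$ is the real blow-up of $X\times X$ along the diagonal; we do not need this.)

The space $W$ carries two maps. Sending $[\omega,+1]$ to $\Phi(\omega)$ and $[\omega,-1]$ to $\tau\Phi(\omega)$ is consistent on the seam, because $\tau\Phi(A\xi)=\Phi(\xi)$, and defines an equivariant map $\widetilde W\to C(X)$. It induces $\phi\colon W\to B(X)$ with $\phi^*L_X\cong\ell$. Second, the projection $(z,x)\mapsto z$ on $Y$ is invariant under $A$, so it induces a map $\pi_W\colon W\to X$.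

\emph{Step 3: cutting down to the seam.} Choose a smooth function $\chi\colon[0,\infty)\to[0,\infty)$ with $\chi(\rho)=\rho$ near $0$, positive on $(0,\infty)$ and constant on $[\varepsilon,\infty)$. Put $g[(z,x),\eta]=\eta\,\chi(\operatorname{dist}(z,x)-\varepsilon)$. This function is odd, its zero set is the seam $S\times\{0\}$, and in the chart $g(\xi,\rho)=\rho$ for small $|\rho|$ of either sign. So $g$ is smooth with regular value $0$, and it defines a section of $\ell$ that is transverse to the zero section, with zero set $E=S/A=P(TX)$. On the seam $T$ acts as $A$, so $\ell|_E$ is the bundle associated with $(S,A)$, which $[(z,v),\theta]\mapsto\theta v$ identifies with $\lambda$. Also $\pi_W|_E=\pi$. By (W4), applied to the class $w_1(\ell)^{p+k-1}\pi_W^*\gamma$ of degree $2p-1$,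
\[
\langle\phi^*(a_X^{p+k})\,\pi_W^*\gamma,[W]\rangle=\langle w_1(\ell)^{p+k}\,\pi_W^*\gamma,[W]\rangle=\langle t^{p+k-1}\,\pi^*\gamma,[P(TX)]\rangle=1.
\]
Therefore $a_X^{p+k}\ne0$.
\end{proof}

Passing from $E$ to $W$ gains one power of $a_X$; this is the power that $\mathbb{R}^p$ lacks. For the circle, the fiber of $\pi_W$ over $z=0$ is the loop described above.

\subsection*{The case $p=3$, $q=2$ by hand}
The smallest example needs $b^3\ne0$ for $N=\mathbb{RP}^2$ and $a^4\ne0$ for $M=\mathbb{RP}^2\times S^1$. Both follow from Lemma~\ref{lem:reduction} with $k=1$ and repeated use of (W4).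

Let $X=\mathbb{RP}^2$ and $\gamma=x$. A nonzero linear form on $\mathbb{R}^3$ is an odd function on $S^2$, so it gives a section of the tautological bundle that vanishes transversally along a line $Z=\mathbb{RP}^1$. Its pullback under the submersion $\pi$ vanishes transversally along the closed surface $K=P(TX|_Z)$, so $\langle t^2\pi^*x,[P(TX)]\rangle=\langle t^2,[K]\rangle$. Now $TX|_Z=TZ\oplus\mu$, where $TZ$ is trivial and the normal bundle $\mu$ is the M\"obius bundle. Projection to $TZ\cong\mathbb{R}$ is a linear form on each tangent line, hence a section of $\lambda^*\cong\lambda$ over $K$. On the line spanned by $(\cos\theta,\sin\theta)$ its value is $\cos\theta$, so it vanishes transversally along the curve $P(\mu)\cong Z$, over which $\lambda$ is $\mu$. Hence $\langle t^2,[K]\rangle=\langle w_1(\mu),[Z]\rangle=1$, and $b^3\ne0$.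

Let $X=\mathbb{RP}^2\times S^1$ and $\gamma=x\times y$, where $y$ is $w_1$ of the M\"obius bundle over $S^1$, which has a section with one transverse zero. Cutting by $x$ and by $y$ gives $\langle t^3\pi^*\gamma,[P(TX)]\rangle=\langle t^3,[P(TX|_Z)]\rangle$ with $Z=\mathbb{RP}^1\times\{\mathrm{pt}\}$ and $TX|_Z=\mathbb{R}\oplus TZ\oplus\mu$. Projection to the first summand gives a section of $\lambda^*$ that vanishes transversally along $P(TZ\oplus\mu)=K$, so the number equals $\langle t^2,[K]\rangle=1$, and $a^4\ne0$. Since $\binom73=35$ is odd, Propositions~\ref{prop:obstruction} and~\ref{prop:upper} give $d(\mathbb{RP}^2\times S^1,\mathbb{RP}^2)=8$.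

In both computations the result was $w_1(TX)$ evaluated on the loop $Z$, and $w_1(TX)=\bar w_1(X)$. For larger $k$ the tangent bundle need not split over a cycle, and we replace the splitting by the ring structure of $H^*(P(TX))$.

\subsection*{Powers of $t$ and dual classes}

\begin{lemma}\label{lem:segre}
Let $X$ be a closed connected $p$-manifold, $0\le k\le p$, and $\gamma\in H^{p-k}(X)$. Then $\langle t^{p+k-1}\,\pi^*\gamma,[P(TX)]\rangle=\langle\bar w_k(X)\,\gamma,[X]\rangle$.
\end{lemma}

\begin{proof}
The classes $1,t,\dots,t^{p-1}$ restrict to a basis of the cohomology of each fiber $\mathbb{RP}^{p-1}$. By the Leray--Hirsch theorem they form a basis of $H^*(P(TX))$ as a module over $H^*(X)$ via $\pi^*$. Let $\pi_!\colon H^*(P(TX))\to H^*(X)$ take the coefficient of $t^{p-1}$; this map is $H^*(X)$-linear. In degree $2p-1$ the coefficient of $t^i$ lies in $H^{2p-1-i}(X)$, which is zero for $i<p-1$, so $\pi_!\colon H^{2p-1}(P(TX))\to H^p(X)$ is an isomorphism. Both manifolds are closed and connected, so evaluation on the fundamental class identifies each side with $\mathbb{F}_2$,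 and $\langle\zeta,[P(TX)]\rangle=\langle\pi_!\zeta,[X]\rangle$ for $\zeta$ of degree $2p-1$. Put $s_m=\pi_!(t^{p-1+m})\in H^m(X)$ for $m\ge1-p$. The left side of the lemma is $\langle s_k\gamma,[X]\rangle$, and it remains to show that $s_k=\bar w_k(X)$.

By definition, $s_0=1$ and $s_m=0$ for $1-p\le m<0$. The bundle $\pi^*TX\otimes\lambda$ contains the trivial line bundle $\lambda\otimes\lambda$, so (W1) and (W2) give $\sum_{i=0}^p\pi^*w_i\;t^{p-i}=0$, where $w_i=w_i(TX)$. Multiply by $t^{m-1}$ with $m\ge1$ and apply $\pi_!$:
\[
\sum_{i=0}^pw_i\,s_{m-i}=0\qquad(m\ge1).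
\]
The terms with $i>m$ vanish, so the left side is the part of degree $m$ of $w(TX)(s_0+s_1+\cdots)$. Hence $w(TX)(s_0+s_1+\cdots)=1$, that is, $s_m=\bar w_m(X)$ for all $m\ge0$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:height}]
Some component $X_0$ of $X$ has $\bar w_k(X_0)\ne0$, and the equivariant inclusion $C(X_0)\subset C(X)$ pulls $a_X$ back to $a_{X_0}$. So we may assume that $X$ is connected. By Poincar\'e duality the pairing $H^k(X)\times H^{p-k}(X)\to\mathbb{F}_2$ is nondegenerate, so there is $\gamma$ with $\langle\bar w_k(X)\gamma,[X]\rangle=1$. Apply Lemmas~\ref{lem:segre} and~\ref{lem:reduction}.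
\end{proof}

\section{Proofs of Theorems \ref{thm:lower} and \ref{thm:main}}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Proposition~\ref{prop:height} gives $a^{p+\sigma(M)}\ne0$ and $b^{q+\sigma(N)}\ne0$, and the inequality is the second claim of Proposition~\ref{prop:obstruction}.

Let $p=2^j+1$, $q=2^k$, $1\le k\le j$, and suppose that $\bar w_{p-2}(M)\ne0$ and $\bar w_{q-1}(N)\ne0$. Then $a^{2p-2}\ne0$ and $b^{2q-1}\ne0$ by Proposition~\ref{prop:height}, and $\binom{2p+2q-3}{2q-1}$ is odd by Lemma~\ref{lem:lucas}, which is where $k\le j$ is used. So $d(M,N)>2p+2q-3$ by Proposition~\ref{prop:obstruction}, and equality follows from Proposition~\ref{prop:upper}.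

For $j=k=1$ the two classes are $\bar w_1(M)$ and $\bar w_1(N)$. The part of degree one of $w\bar w=1$ is $w_1+\bar w_1=0$, so by (W3) the hypotheses say that $M$ and $N$ are nonorientable.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
We check the hypotheses of Theorem~\ref{thm:lower}. Let $n=2^m$ with $m\ge1$. In $H^*(\mathbb{RP}^n)$ we have $(1+x)^{2n}=1+x^{2n}=1$, because $2n$ is a power of $2$ and $2n>n$. Since $w(T\mathbb{RP}^n)=(1+x)^{n+1}$, this gives $\bar w(\mathbb{RP}^n)=(1+x)^{n-1}$ and $\bar w_{n-1}(\mathbb{RP}^n)=x^{n-1}\ne0$. For $n=2^k$ this is $\bar w_{q-1}(N)\ne0$.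

For $M$ we need an odd dimension and may lose one degree; a factor $S^1$ does both. The bundle $TS^1$ is trivial, so $\bar w(M)$ is the pullback of $\bar w(\mathbb{RP}^{2^j})$ under the projection $M\to\mathbb{RP}^{2^j}$. The projection has a section, so it is injective in cohomology. Hence $\bar w_{2^j-1}(M)\ne0$, and $2^j-1=p-2$.
\end{proof}

The condition $k\le j$ is not an artifact of the method in the first cases where it fails: $(j,k)=(1,2)$ and $(2,3)$ give $(p,q)=(3,4)$ and $(5,8)$, which parts (a) and (b) of Theorem~\ref{thm:restrict} exclude.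

\begin{remark}\label{rem:p1}
For $N=\mathbb{RP}^q$ with $q=2^k$, $k\ge1$, we have $b^{2q-1}\ne0$, so $e(N)=2q$ by Lemma~\ref{lem:inj} and Whitney's theorem. Then \eqref{eq:trivial} and \eqref{eq:upper} give $d(M,N)=2q=2p+2q-2$ for every $1$-manifold $M$.
\end{remark}

\section{Restrictions on the dimensions}\label{sec:restrict}

To exclude a pair $(p,q)$ we must beat \eqref{eq:upper} for all $M$ and $N$ of these dimensions, by a better injection or by a better bilinear map. The better injection is provided by the following theorem from the literature.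

\begin{theorem}\label{thm:E}
If $p\ge3$ is not a power of $2$, then every connected $p$-manifold embeds in $\mathbb{R}^{2p-1}$.
\end{theorem}

The noncompact case is in Hirsch \cite{Hi}. The closed case is in Wall \cite{Wa} (also Rohlin) for $p=3$, and for $p\ge5$ it follows from Haefliger and Hirsch \cite{HH} combined with Massey and Peterson \cite{MP}. We need only injections, and for these connectedness is irrelevant: a manifold has countably many components, all open, and we place them in disjoint open balls, each diffeomorphic to $\mathbb{R}^{2p-1}$. So $e(X)\le2p-1$ for every $p$-manifold $X$ if $p\ge3$ is not a power of $2$.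

Polynomial multiplication does not suffice for $p=5$. If $q=2^k\ge4$, then $\mathbb{R}^9$ lies in $\mathbb{R}^9$, $\mathbb{C}^5$, $\mathbb{H}^3$, $\mathbb{O}^2$, and Lemma~\ref{lem:poly} gives $9+2q-1$, $10+2q-2$, $12+2q-4$, $16+2q-8$, each equal to $2p+2q-2$. For $q=4$ this is the truth in the worst case, by Theorem~\ref{thm:main}. For $q\ge8$ there is a better map.

\begin{lemma}\label{lem:nine}
For $v\ge1$ there is a nonsingular bilinear map $\mathbb{R}^9\times\mathbb{R}^{16v}\to\mathbb{R}^{16v}$.
\end{lemma}

\begin{proof}
Let $v=1$, write $\mathbb{R}^9=\mathbb{O}\oplus\mathbb{R}$ and $\mathbb{R}^{16}=\mathbb{O}^2$, and put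
\[
\beta\bigl((z,\theta),(c,c')\bigr)=(zc+\theta c',\ \bar zc'-\theta c).
\]
Suppose that this is zero and $(z,\theta)\ne0$. If $\theta=0$, then $zc=0$ and $\bar zc'=0$ with $z\ne0$, so $c=c'=0$. If $\theta\ne0$, the second coordinate gives $c=\theta^{-1}\bar zc'$. The octonions are alternative, $z(zc')=(zz)c'$, and $\bar z=2\operatorname{Re}z-z$, so $z(\bar zc')=(z\bar z)c'=|z|^2c'$. The first coordinate becomes $\theta^{-1}(|z|^2+\theta^2)c'=0$, so $c'=0$ and then $c=0$. For general $v$, send $(u,(u_1,\dots,u_v))$ to $(\beta(u,u_1),\dots,\beta(u,u_v))$.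
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:restrict}]
In each step we assume that the claim fails and obtain $d(M,N)<2p+2q-2$ from Lemma~\ref{lem:bilinear}; the number $m$ refers to Lemma~\ref{lem:poly}.

If neither $p$ nor $q$ is a power of $2$, then $p,q\ge3$, so $M$ injects into $\mathbb{R}^{2p-1}$ and $N$ into $\mathbb{R}^{2q-1}$, and $m=1$ gives $d(M,N)\le2p+2q-3$. So one dimension, say $q$, is a power $2^k$, and $k\ge1$ since $q\ge2$. By Proposition~\ref{prop:upper}, $p$ and $q$ are not both even, so $p$ is odd and $p\ge3$. In particular, $p$ is not a power of $2$ and $M$ injects into $\mathbb{R}^{2p-1}$.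

(a) Let $q\ge4$ and $p\equiv3\pmod4$. Then $8$ divides $2p+2$ and $2q$. With $M\subset\mathbb{R}^{2p}\subset\mathbb{R}^{2p+2}$, $N\subset\mathbb{R}^{2q}$ and $m=8$ we get $d(M,N)\le(2p+2)+2q-8=2p+2q-6$. Since $p$ is odd, $p\equiv1\pmod4$.

(b) Let $q\ge8$ and $p=5$. Then $M$ injects into $\mathbb{R}^9$ and $16$ divides $2q$, so Lemma~\ref{lem:nine} gives $d(M,N)\le2q<2q+8=2p+2q-2$.

(c) If $N$ injects into $\mathbb{R}^{2q-1}$, then $m=1$ gives $d(M,N)\le(2p-1)+(2q-1)-1=2p+2q-3$. If $M$ injects into $\mathbb{R}^{2p-2}$, then $4$ divides $2p-2$ and $2q$, and $m=4$ gives $d(M,N)\le(2p-2)+2q-4=2p+2q-6$.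
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:small}]
Theorem~\ref{thm:main} with $(j,k)=(1,1),(2,1),(2,2)$ realizes $(p,q)=(3,2),(5,2),(5,4)$. Conversely, by Theorem~\ref{thm:restrict} one dimension is odd and at least $3$, and the other is $2^k$ with $k\ge1$. If the odd dimension is $3$, then $2^k<4$ by (a), so $2^k=2$. If it is $5$, then $2^k<8$ by (b), so $2^k\in\{2,4\}$. For $2\le p,q\le6$ the odd dimension is $3$ or $5$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{FH}
F.~Frick and M.~Harrison, \emph{Coupled embeddability}, arXiv:2107.09816 (2021).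

\bibitem{HH}
A.~Haefliger and M.~Hirsch, \emph{On the existence and classification of differentiable embeddings}, Topology 2 (1963).

\bibitem{Hi}
M.~Hirsch, \emph{On imbedding differentiable manifolds in Euclidean space}, Ann. of Math. 73 (1961).

\bibitem{MP}
W.~Massey and F.~Peterson, \emph{On the dual Stiefel--Whitney classes of a manifold}, Bol. Soc. Mat. Mex. 8 (1963).

\bibitem{Wa}
C.~T.~C.~Wall, \emph{All 3-manifolds imbed in 5-space}, Bull. AMS 71 (1965).

\end{thebibliography}
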